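\title{An RC-positive vector bundle $E$ for which no $S^kE\otimes\det E$ is RC-positive}

\begin{abstract}
Let $E$ be a weakly RC-positive vector bundle on a compact complex manifold. We ask whether $S^kE\otimes\det E$ is RC-positive for every $k\ge1$, and we show that the answer is no. If $f:\mathbb P^2\to\mathbb P^2$ is the map that cubes the homogeneous coordinates, then $E=f^*T_{\mathbb P^2}\otimes\mathcal O(-5)$ is RC-positive, has determinant $\mathcal O(-1)$, and $S^kE\otimes\det E$ is not even weakly RC-positive for any $k\ge1$. The implication holds for all bundles of rank $r$ on manifolds of dimension $n$ exactly when $n=1$ or $r=1$. For $n,r\ge2$, RC-positivity passes from $E$ to $S^kE\otimes(\det E)^m$ for all $E$ only in the trivial case $(k,m)=(1,0)$.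
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $X$ is a compact connected complex manifold of dimension $n\ge1$, vector bundles are holomorphic, and Hermitian metrics are smooth. For a bundle $E$ of rank $r\ge1$ we write $E^\star$ for its dual, $S^kE$ for its $k$-th symmetric power and $\det E$ for its determinant line bundle.

Let $h$ be a Hermitian metric on a bundle $F\to X$ and let $R^h$ be its Chern curvature. For a holomorphic tangent vector $v\in T_xX$, the endomorphism $R^h(v,\bar v)$ of $F_x$ is self-adjoint, and we put
\[
R^h(v,\bar v,a,\bar a)=h\bigl(R^h(v,\bar v)a,a\bigr),\qquad a\in F_x .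
\]
The sign is fixed by the case of a line bundle: there $R^h(v,\bar v)=-\partial_v\partial_{\bar v}\log h$, where $h$ denotes the squared length of a local holomorphic frame and $\partial_v=\sum_\alpha v_\alpha\,\partial/\partial z_\alpha$ in local coordinates. The metric $h$ is \emph{Griffiths positive} if $R^h(v,\bar v,a,\bar a)>0$ for all nonzero $v$ and $a$. The next two definitions, which follow X.~Yang, ask for much less.

\begin{definition}\label{def:RC}
The pair $(F,h)$ is \emph{RC-positive} if for every $x\in X$ and every nonzero $a\in F_x$ there is $v\in T_xX$ with $R^h(v,\bar v,a,\bar a)>0$. The bundle $F$ is RC-positive if $(F,h)$ is RC-positive for some $h$.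
\end{definition}

So every vector of the bundle must see positive curvature in some direction of the base, and that direction may depend on the vector.

The second definition replaces $E$ by a line bundle. Let $\pi:\mathbb P(E^\star)\to X$ be the bundle of lines in $E^\star$, that is, of hyperplanes in $E$; its dimension is $n+r-1$. Let $\mathcal O_E(-1)\subset\pi^*E^\star$ be the tautological line subbundle and let $\mathcal O_E(1)$ be its dual, a quotient of $\pi^*E$, so that $\pi_\star\mathcal O_E(k)\cong S^kE$ for $k\ge0$. A line bundle $L$ on a manifold $Y$ is \emph{$q$-positive} if it has a Hermitian metric whose curvature form has at least $\dim Y-q$ positive eigenvalues at every point. The count does not depend on a metric on $Y$: a Hermitian form has at least $j$ positive eigenvalues exactly when it is positive definite on some $j$-dimensional subspace.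

\begin{definition}\label{def:weak}
The bundle $E$ is \emph{weakly RC-positive} if $\mathcal O_E(1)$ is $(n-1)$-positive, that is, if $\mathcal O_E(1)$ has a Hermitian metric whose curvature form has at least $(n+r-1)-(n-1)=r$ positive eigenvalues at every point of $\mathbb P(E^\star)$.
\end{definition}

The number $r$ is explained by Lemma~\ref{lem:RCweak}: a Hermitian metric on $E$ induces a metric on $\mathcal O_E(1)$ whose curvature is always positive in the $r-1$ fiber directions, and RC-positivity supplies one more positive direction. In particular, RC-positive bundles are weakly RC-positive. We do not address whether the converse holds. The following question comes from Inayama's paper \cite{Inayama}.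

\medskip
\noindent\textbf{Question.} \emph{Assume that $E$ is weakly RC-positive. Is $S^kE\otimes\det E$ RC-positive for every $k\ge1$?}
\medskip

The bundle $S^kE\otimes\det E$ is the natural place to look. A metric $g$ on $\mathcal O_E(1)$ need not come from a Hermitian metric on $E$, but it does induce one on $S^kE\otimes\det E$, with no further choices. Indeed, the relative Euler sequence $0\to\mathcal O\to\pi^*E^\star\otimes\mathcal O_E(1)\to T_{\mathbb P(E^\star)/X}\to0$ gives $K_{\mathbb P(E^\star)/X}\cong\mathcal O_E(-r)\otimes\pi^*\det E$, and hence
\[
S^kE\otimes\det E\cong\pi_\star\bigl(K_{\mathbb P(E^\star)/X}\otimes\mathcal O_E(k+r)\bigr).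
\]
An element of the fiber at $x$ is thus a holomorphic $(r-1)$-form on $\mathbb P(E_x^\star)$ with values in $\mathcal O_E(k+r)$, and its $L^2$-norm with respect to $g^{k+r}$ is defined without a volume form. One may hope that positivity survives this integration over the fibers.

The simplest cases support the hope. For $r=1$ both definitions say that the curvature of the line bundle $E$ has a positive eigenvalue at every point. For $n=1$ there is only one direction $v$ up to scale, so RC-positive means Griffiths positive, and weakly RC-positive means that $\mathcal O_E(1)$ is a positive line bundle. In both cases the answer is yes. It is also yes when $(E,h)$ is Griffiths positive: for a fixed $v$, the eigenvalues of the induced curvature of $S^kE\otimes\det E$ are sums of eigenvalues of $R^h(v,\bar v)$ (see (C4) in Section~\ref{sec:curv}). This argument, however, needs one direction $v$ that is positive for all vectors of $E_x$ at once, and RC-positivity does not provide such a $v$ when $n,r\ge2$. The answer to the Question is no, already for $n=r=2$, simultaneously for all $k\ge1$, and even if $E$ is assumed RC-positive.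

\begin{theorem}\label{thm:example}
Let $f:\mathbb P^2\to\mathbb P^2$, $f[x_0:x_1:x_2]=[x_0^3:x_1^3:x_2^3]$, and let $E=f^*T_{\mathbb P^2}\otimes\mathcal O(-5)$. Then $E$ has rank $2$, $\det E\cong\mathcal O(-1)$, and $E$ is RC-positive, hence weakly RC-positive. For no $k\ge1$ is $S^kE\otimes\det E$ RC-positive, nor even weakly RC-positive.
\end{theorem}

Say that a pair $(X,E)$ is \emph{of type $(n,r)$} if $\dim X=n$ and $E$ has rank $r$.

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(a)] If $n=1$ or $r=1$, and $E$ is weakly RC-positive, then $S^kE\otimes\det E$ is RC-positive for all $k\ge1$.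
\item[(b)] For all $n\ge2$ and $r\ge2$ there are a projective manifold $X$ of dimension $n$ and an RC-positive bundle $E$ of rank $r$ on $X$ such that, for all integers $k,m\ge0$ with $(k,m)\ne(1,0)$, the bundle $S^kE\otimes(\det E)^m$ is not RC-positive, nor even weakly RC-positive.
\item[(c)] The implication ``if $E$ is weakly RC-positive, then $S^kE\otimes\det E$ is RC-positive for all $k\ge1$'' holds for all $(X,E)$ of type $(n,r)$ if and only if $n=1$ or $r=1$. For $n,r\ge2$ and $(k,m)\in\mathbb Z_{\ge0}\times\mathbb Z$, the implication ``if $E$ is RC-positive, then $S^kE\otimes(\det E)^m$ is RC-positive'' holds for all $(X,E)$ of type $(n,r)$ if and only if $(k,m)=(1,0)$.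
\end{enumerate}
\end{theorem}

The proof has two halves. The first is an obstruction (Section~\ref{sec:obstruction}): a bundle that carries a nonzero fiberwise homogeneous holomorphic function of positive degree is neither RC-positive nor weakly RC-positive. The second is a supply of RC-positive bundles with negative determinant (Section~\ref{sec:kernel}). We start from a rank-$2$ bundle $M$ on $\mathbb P^2$ whose curvature is seminegative but vanishes, for each vector, in some direction. Pulling back by the $d$-th power map keeps the null directions and multiplies the degree of the determinant by $d$, and a twist by $\mathcal O(1)$ turns the null directions into positive ones. The two halves meet first in the case $k=1$ of Theorem~\ref{thm:example}, at the end of Section~\ref{sec:kernel}. For $k\ge2$ the obstructing function is the discriminant of a binary form (Section~\ref{sec:disc}).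

\section{Curvature in a normal frame}\label{sec:curv}

All curvature computations below are made at one point, in a frame in which the metric is constant to first order. Let $(F,h)$ be a Hermitian bundle, let $z$ be coordinates centered at $x_0$, and let an orthonormal basis of $F_{x_0}$ be given. It extends to a holomorphic frame $e_1,e_2,\dots$ with
\[
h_{i\bar j}(z):=h(e_i,e_j)=\delta_{ij}+O(|z|^2),
\]
which we call a \emph{normal frame} at $x_0$. To obtain one, extend the basis to any holomorphic frame $e_i'$, with matrix $h'_{i\bar j}$, and put $e_i=e'_i-\sum_{j,\alpha}z_\alpha\,\frac{\partial h'_{i\bar j}}{\partial z_\alpha}(0)\,e'_j$; the correction removes the terms of $h'_{i\bar j}$ that are linear in $z$ and, by Hermitian symmetry, those that are linear in $\bar z$. The curvature matrix is $\bar\partial(\partial h\cdot h^{-1})$, which in a normal frame reduces at $x_0$ to $-\partial\bar\partial h$. Hence, for $a=\sum a_ie_i(x_0)$,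
\begin{equation}\label{eq:normal}
R^h(v,\bar v,a,\bar a)=-\partial_v\partial_{\bar v}\Bigl(\sum_{i,j}h_{i\bar j}\,a_i\bar a_j\Bigr)(0).
\end{equation}
We use the following standard rules for induced metrics.
\begin{enumerate}
\item[(C1)] \emph{Pullback.} If $\varphi:Y\to X$ is holomorphic, then $R^{\varphi^*h}(v,\bar v,a,\bar a)=R^h(d\varphi\,v,\overline{d\varphi\,v},a,\bar a)$.
\item[(C2)] \emph{Direct sum.} On $F\oplus F'$, the curvature at the vector $(a,a')$ in the direction $v$ is $R^h(v,\bar v,a,\bar a)+R^{h'}(v,\bar v,a',\overline{a'})$.
\item[(C3)] \emph{Twist.} If $(L,g)$ is a line bundle and $t\in L_x$ is a unit vector, then the curvature of $F\otimes L$ at $a\otimes t$ in the direction $v$ is $R^h(v,\bar v,a,\bar a)+R^g(v,\bar v)|a|^2$.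
\item[(C4)] \emph{Symmetric powers and determinants.} Let $(E,h)$ have rank $r$ and let $k,m\ge0$. An endomorphism $\Theta$ of $E_x$ acts on $S^kE_x\otimes(\det E_x)^m$ as a derivation $\Theta^{(k,m)}$, which depends linearly on $\Theta$, and the curvature of the induced metric in the direction $v$ is $R^h(v,\bar v)^{(k,m)}$. If $\Theta$ is self-adjoint with orthonormal eigenbasis $e_1,\dots,e_r$ and eigenvalues $\tau_1,\dots,\tau_r$, then the vectors $e_{i_1}\cdots e_{i_k}\otimes(e_1\wedge\dots\wedge e_r)^m$ with $i_1\le\dots\le i_k$ form an orthogonal eigenbasis of $\Theta^{(k,m)}$, with eigenvalues $\tau_{i_1}+\dots+\tau_{i_k}+m(\tau_1+\dots+\tau_r)$.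
\end{enumerate}

On a projective space $\mathbb P^N$, the \emph{standard metric} on $\mathcal O(1)$ is the dual of the metric that $\mathcal O(-1)\subset\mathbb P^N\times\mathbb C^{N+1}$ inherits from $\mathbb C^{N+1}$. Its curvature is the Fubini--Study form $\omega$. In the chart $[1:z_1:\dots:z_N]$ we have $\omega=\partial\bar\partial\log(1+|z|^2)$, so $\omega(v,\bar v)=|v|^2$ at $z=0$, and $\omega$ is positive definite everywhere because it is invariant under the unitary group. For $j\ge0$ the bundle $\mathcal O(j)$ has the nonzero section $x_0^j$.

\begin{lemma}\label{lem:RCweak}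
If $(E,h)$ is RC-positive, then $E$ is weakly RC-positive.
\end{lemma}

\begin{proof}
Give $\mathcal O_E(-1)\subset\pi^*E^\star$ the metric induced by the dual metric $h^\star$, and give $\mathcal O_E(1)$ the dual of that metric. If $\xi$ is a local holomorphic frame of $\mathcal O_E(-1)$, then the curvature of $\mathcal O_E(1)$ is $\partial\bar\partial\log|\xi|^2_{h^\star}$.

Fix a point $(x_0,[\xi_0])$ of $\mathbb P(E^\star)$ with $|\xi_0|=1$. Choose an orthonormal basis of $E_{x_0}$ whose dual basis has $\xi_0$ as its last vector, and extend it to a normal frame $e_1,\dots,e_r$ of $E$, in which $h$ has the matrix $I+A(z)$ with $A=O(|z|^2)$. In the dual frame $e^1,\dots,e^r$ the matrix of $h^\star$ is the transposed inverse, $I-A(z)^T+O(|z|^4)$. The points $(z,[\xi])$ with $\xi=e^r+\sum_{j<r}\eta_je^j$ fill a neighborhood of $(x_0,[\xi_0])$, on which $(z,\eta)$ are coordinates and $\xi$ is a frame of $\mathcal O_E(-1)$. We have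
\[
|\xi|^2_{h^\star}=1+|\eta|^2-A_{r\bar r}(z)+O(|(z,\eta)|^3),
\qquad
\log|\xi|^2_{h^\star}=|\eta|^2-A_{r\bar r}(z)+O(|(z,\eta)|^3).
\]
There is no mixed term of order two. By \eqref{eq:normal}, the curvature form at $(x_0,[\xi_0])$ takes on the tangent vector $(v,w)\in T_{x_0}X\oplus\mathbb C^{r-1}$ the value
\[
R^h(v,\bar v,e_r,\bar e_r)+|w|^2 .
\]
Choose $v$ with $R^h(v,\bar v,e_r,\bar e_r)>0$. The form is positive definite on the $r$-dimensional subspace $\mathbb Cv\oplus\mathbb C^{r-1}$.
\end{proof}

\section{Homogeneous functions obstruct positivity}\label{sec:obstruction}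

To prove that a bundle is not RC-positive we must exclude every metric on it, so we need an obstruction that does not mention metrics.

Let $F\to X$ be a vector bundle and $\mu\ge1$ an integer. A \emph{form of degree $\mu$ on $F$} is a holomorphic function $P$ on the total space of $F$ with $P(cu)=c^\mu P(u)$ for all $c\in\mathbb C$ and $u\in F$. Comparing Taylor expansions along the fibers shows that $P$ is a homogeneous polynomial of degree $\mu$ on each fiber, with coefficients that are holomorphic in the base. So the forms of degree $\mu$ are the sections of $S^\mu F^\star\cong(S^\mu F)^\star$.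

\begin{lemma}\label{lem:obstruction}
Suppose that $F\to X$ carries a nonzero form $P$ of degree $\mu\ge1$. Then \textup{(i)} $F$ is not RC-positive, and \textup{(ii)} $F$ is not weakly RC-positive.
\end{lemma}

Part (i) follows from part (ii) and Lemma~\ref{lem:RCweak}. We prove it directly, because the direct proof uses only the maximum principle and part (i) is all that the negative answer to the Question requires. For part (ii) we recall three facts.
\begin{itemize}
\item \emph{Andreotti--Grauert vanishing} \cite{AG}: if $L$ is a $q$-positive line bundle and $B$ is a vector bundle on a compact complex manifold $Y$, then $H^j(Y,L^l\otimes B)=0$ for all $j>q$ and all sufficiently large $l$.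
\item \emph{Direct images}: for $l\ge0$ the groups $H^j(\mathbb P^N,\mathcal O(l))$ vanish for $j>0$, so the higher direct images of $\mathcal O_F(l)$ under $\pi:\mathbb P(F^\star)\to X$ vanish. The Leray spectral sequence and the projection formula then give $H^j(\mathbb P(F^\star),\mathcal O_F(l)\otimes\pi^*B)\cong H^j(X,S^lF\otimes B)$ for every vector bundle $B$ on $X$.
\item \emph{Serre duality}: $H^n(X,B\otimes K_X)$ is dual to $H^0(X,B^\star)$ for every vector bundle $B$ on $X$.
\end{itemize}

\begin{proof}[Proof of Lemma~\ref{lem:obstruction}]
(i) Suppose that $(F,h)$ is RC-positive. The function $|P(u)|^2/|u|_h^{2\mu}$ on the nonzero vectors of $F$ is invariant under scaling, so it descends to the compact manifold of lines in $F$ and attains its maximum at some nonzero $u_0\in F_{x_0}$. The maximum is positive because $P\not\equiv0$. Take a normal frame at $x_0$ and let $u$ be the local section that has constant coefficients in this frame and satisfies $u(x_0)=u_0$. Near $x_0$ the holomorphic function $P(u)$ has no zeros, and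
\[
\psi=\log|P(u)|^2-\mu\log|u|_h^2
\]
is smooth and has a local maximum at $x_0$. Hence $\partial_v\partial_{\bar v}\psi(x_0)\le0$ for every $v$. On the other hand, $\log|P(u)|^2$ is pluriharmonic, the first derivatives of $|u|_h^2$ vanish at $x_0$, and $\partial_v\partial_{\bar v}|u|_h^2(x_0)=-R^h(v,\bar v,u_0,\bar u_0)$ by \eqref{eq:normal}. Therefore
\[
\partial_v\partial_{\bar v}\psi(x_0)=\mu\,\frac{R^h(v,\bar v,u_0,\bar u_0)}{|u_0|_h^2},
\]
which is positive for some $v$. This is a contradiction.

(ii) Suppose that $\mathcal O_F(1)$ is $(n-1)$-positive. The three facts, applied in turn, give for all large $l$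
\[
0=H^n\bigl(\mathbb P(F^\star),\mathcal O_F(l)\otimes\pi^*K_X\bigr)\cong H^n(X,S^lF\otimes K_X)\cong H^0(X,S^lF^\star)^\star .
\]
So $F$ has no nonzero form of large degree. But $P^j$ is a nonzero form of degree $j\mu$ for every $j\ge1$, and $j\mu\to\infty$ because $\mu\ge1$.
\end{proof}

Compactness is needed: on $\mathbb C^n$ the trivial line bundle has a nonzero linear form, and the metric $e^{-|z|^2}$ on it has positive curvature.

All forms in this paper are produced by two operations.
\begin{enumerate}
\item[(F1)] Let $F$ and $G$ be vector bundles, possibly over different bases, and let $\rho:F\to G$ be a surjective holomorphic map that sends each fiber of $F$ linearly into a fiber of $G$. If $P$ is a nonzero form on $G$, then $P\circ\rho$ is a nonzero form of the same degree on $F$.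
\item[(F2)] Let $G$ be a vector bundle and $L$ a line bundle on $X$, and let $\Phi:G\to L$ be a holomorphic map over $X$ that is homogeneous of degree $\mu\ge1$ on the fibers and not identically zero. If $s$ is a nonzero section of $L^\star$, then $u\mapsto\langle s,\Phi(u)\rangle$ is a form of degree $\mu$ on $G$. It is nonzero, because the total space of $G$ is connected, so that $\Phi$ and the pullback of $s$ are each nonzero on a dense open subset of it.
\end{enumerate}

\begin{example}\label{ex:split}
The first attempt at an RC-positive bundle with negative determinant is a direct sum of line bundles that are positive in different directions, such as $\mathcal O(1,-2)\oplus\mathcal O(-2,1)$ on $\mathbb P^1\times\mathbb P^1$. Each summand is RC-positive, and the determinant is $\mathcal O(-1,-1)$. The attempt fails for every choice of line bundles. If $E=L_1\oplus\dots\oplus L_r$ and $(\det E)^\star$ has a nonzero section, then (F2) applied to $\Phi(u_1,\dots,u_r)=u_1\otimes\dots\otimes u_r\in\det E$ gives a nonzero form of degree $r$ on $E$, so $E$ is not weakly RC-positive.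
\end{example}

\section{An RC-positive bundle with negative determinant}\label{sec:kernel}

By Example~\ref{ex:split} the bundle we look for does not split into line bundles. We need a rank-$2$ bundle in which every vector, and not only the vectors along two preferred lines, has its own good direction in the base. On $\mathbb P^2$ this is provided by duality: a linear equation determines a line, and a line through a point determines a tangent direction.

Let $M\subset\mathbb P^2\times\mathbb C^3$ be the bundle of equations of lines through the given point,
\[
M_y=\{a\in\mathbb C^3:\ a_0y_0+a_1y_1+a_2y_2=0\},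
\]
with the metric $h_M$ inherited from $\mathbb C^3$. It is the kernel in the exact sequence $0\to M\to\mathcal O^{\oplus3}\to\mathcal O(1)\to0$, so $M$ has rank $2$ and $\det M\cong\mathcal O(-1)$. The dual sequence $0\to\mathcal O(-1)\to\mathcal O^{\oplus3}\to M^\star\to0$ is the Euler sequence of $\mathbb P^2$ twisted by $\mathcal O(-1)$, so $M^\star\cong T_{\mathbb P^2}\otimes\mathcal O(-1)$. Since $M$ has rank $2$, the map $a\mapsto a\wedge\cdot$ is an isomorphism $M\cong M^\star\otimes\det M$. Therefore
\begin{equation}\label{eq:MT}
M\cong T_{\mathbb P^2}\otimes\mathcal O(-2).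
\end{equation}
For nonzero $a\in\mathbb C^3$ let $C_a\subset\mathbb P^2$ be the line $a_0y_0+a_1y_1+a_2y_2=0$.

\begin{lemma}\label{lem:M}
For every $y\in\mathbb P^2$ and every nonzero $a\in M_y$ there is a linear form $\lambda_a$ on $T_y\mathbb P^2$, with kernel $T_yC_a$, such that
\[
R^{h_M}(v,\bar v,a,\bar a)=-|\lambda_a(v)|^2\qquad\text{for all }v\in T_y\mathbb P^2 .
\]
\end{lemma}

\begin{proof}
A unitary matrix $U$ acts by $(y,a)\mapsto(Uy,\bar Ua)$. This preserves the pairing $\sum a_iy_i$ and the length of $a$, so it is an automorphism of $(M,h_M)$, and we may assume $y=[1:0:0]$. Over the chart $[1:z_1:z_2]$ the sections $\epsilon_1=(-z_1,1,0)$ and $\epsilon_2=(-z_2,0,1)$ form a frame of $M$, and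
\[
|a_1\epsilon_1+a_2\epsilon_2|^2=|a_1|^2+|a_2|^2+|a_1z_1+a_2z_2|^2 .
\]
The frame is normal at $z=0$. For $a=(0,a_1,a_2)\in M_y$, formula \eqref{eq:normal} gives $R^{h_M}(v,\bar v,a,\bar a)=-|a_1v_1+a_2v_2|^2$. Take $\lambda_a(v)=a_1v_1+a_2v_2$. In the chart, $C_a$ is the line $a_1z_1+a_2z_2=0$, whose tangent space is $\ker\lambda_a$.
\end{proof}

So $M$ is seminegative, but each vector $a$ has a null direction, tangent to the line along which the constant vector $a$ is a section of $M$. A twist by $\mathcal O(1)$ makes the null direction positive, but it adds $2$ to the degree of the determinant, while $\det M$ has degree only $-1$. We therefore make the determinant more negative before twisting. For $d\ge1$ let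
\[
f_d:\mathbb P^2\to\mathbb P^2,\qquad f_d[x_0:x_1:x_2]=[x_0^d:x_1^d:x_2^d].
\]
This is a well-defined holomorphic map, since the $x_i^d$ have no common zero, and $x^{\otimes d}\mapsto(x_0^d,x_1^d,x_2^d)$ is an isomorphism $\mathcal O(-d)\cong f_d^*\mathcal O(-1)$. The bundle $f_d^*M$ is again a subbundle of $\mathcal O^{\oplus3}$, with fibers
\begin{equation}\label{eq:fiber}
(f_d^*M)_x=\{a\in\mathbb C^3:\ a_0x_0^d+a_1x_1^d+a_2x_2^d=0\},
\end{equation}
and $\det f_d^*M\cong\mathcal O(-d)$. Put
\[
W_d=f_d^*M\otimes\mathcal O(1).
\]

\begin{proposition}\label{prop:W}
For every $d\ge1$, the bundle $W_d$ is RC-positive of rank $2$, and $\det W_d\cong\mathcal O(2-d)$.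
\end{proposition}

\begin{proof}
The determinant is $\mathcal O(-d)\otimes\mathcal O(2)$. Let $h_W$ be the product of $f_d^*h_M$ and the standard metric on $\mathcal O(1)$. A nonzero vector of $W_d$ over $x$ has the form $a\otimes t$ with $a\in M_{f_d(x)}$ nonzero and $t\in\mathcal O(1)_x$ a unit vector. By (C1), (C3) and Lemma~\ref{lem:M},
\begin{equation}\label{eq:W}
R^{h_W}(v,\bar v,a\otimes t,\overline{a\otimes t})=-\bigl|\lambda_a(df_d\,v)\bigr|^2+\omega(v,\bar v)\,|a|^2 .
\end{equation}
The map $v\mapsto\lambda_a(df_d\,v)$ is a linear form on the $2$-dimensional space $T_x\mathbb P^2$, so its kernel contains a nonzero vector $v$, whether or not $df_d$ is invertible at $x$. For this $v$ the right side of \eqref{eq:W} equals $\omega(v,\bar v)|a|^2>0$.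
\end{proof}

This is where the dimension of the base enters: on a $1$-dimensional space, a linear form can have zero kernel. At a point where $df_d$ is invertible, the vector $v$ found in the proof is tangent to the curve $f_d^{-1}(C_a)=\{a_0x_0^d+a_1x_1^d+a_2x_2^d=0\}$, and it runs through all tangent directions at $x$ as the line $C_a$ turns around $f_d(x)$.

\subsection*{The case $k=1$ of Theorem~\ref{thm:example}}
Let $d=3$. By \eqref{eq:MT},
\begin{equation}\label{eq:W3}
W_3\cong f_3^*T_{\mathbb P^2}\otimes\mathcal O(-6)\otimes\mathcal O(1)=f_3^*T_{\mathbb P^2}\otimes\mathcal O(-5),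
\end{equation}
so $W_3$ is the bundle $E$ of Theorem~\ref{thm:example}. It is RC-positive with $\det E\cong\mathcal O(-1)$ by Proposition~\ref{prop:W}, and weakly RC-positive by Lemma~\ref{lem:RCweak}. The determinant exactly undoes the twist:
\[
E\otimes\det E\cong f_3^*M\otimes\mathcal O(1)\otimes\mathcal O(-1)\cong f_3^*M\subset\mathcal O^{\oplus3}.
\]
The coordinate $a_0$ is a form of degree $1$ on $f_3^*M$. It is nonzero, because by \eqref{eq:fiber} the vector $(1,0,0)$ lies in the fiber over $[0:1:0]$. By Lemma~\ref{lem:obstruction}, $E\otimes\det E$ is neither RC-positive nor weakly RC-positive. This already answers the Question.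

\begin{remark}\label{rem:d}
A smaller $d$ does not work for $k=1$. For $d=2$ the determinant is trivial, so $W_2\otimes\det W_2\cong W_2$ is RC-positive. For $d=1$, at the center of the chart in Lemma~\ref{lem:M}, the right side of \eqref{eq:W} is $|v|^2|a|^2-|a_1v_1+a_2v_2|^2$. This is nonnegative by the Cauchy--Schwarz inequality, and the trace of $R^{h_W}(v,\bar v)$ is $2|v|^2-|v|^2=|v|^2$. By (C4), $S^kW_1\otimes\det W_1$ is Griffiths positive for all $k$.
\end{remark}

\section{The discriminant and the general counterexample}\label{sec:disc}

For larger $k$ the coordinates $a_i$ no longer suffice. The inclusion $W_d\subset\mathcal O(1)^{\oplus3}$ gives linear maps from $S^kW_d\otimes\mathcal O(-m)$ to $\mathcal O(k-m)$, and (F2) turns these into forms only when $m\ge k$. What we can exploit for all $k\ge2$ is the negativity of $\det W_d$. For this we need a polynomial map from $S^kW_d$ to a power of $\det W_d$ that does not depend on a frame, and in rank $2$ the discriminant of a binary form is such a map. For $k=2$ it is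
\[
c_0e_1^2+c_1e_1e_2+c_2e_2^2\ \longmapsto\ (c_1^2-4c_0c_2)\,(e_1\wedge e_2)^{2}.
\]
If the quadratic form is written as a product $\ell_1\ell_2$ with $\ell_i=\alpha_ie_1+\beta_ie_2$, then $c_1^2-4c_0c_2=(\alpha_1\beta_2+\alpha_2\beta_1)^2-4\alpha_1\alpha_2\beta_1\beta_2=(\alpha_1\beta_2-\alpha_2\beta_1)^2$. So the image is $(\ell_1\wedge\ell_2)^2$, an expression in which no basis appears.

\begin{lemma}\label{lem:disc}
Let $V$ be a complex vector space of dimension $2$ and let $k\ge2$. There is a unique map
\[
\operatorname{Disc}:S^kV\to(\det V)^{k(k-1)}\qquad\text{with}\qquad\operatorname{Disc}(\ell_1\cdots\ell_k)=\prod_{i<j}(\ell_i\wedge\ell_j)^2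
\]
for all $\ell_1,\dots,\ell_k\in V$. It is nonzero and homogeneous of degree $2(k-1)$. There is a polynomial $D_k$, depending only on $k$, such that for every basis $e_1,e_2$ of $V$
\[
\operatorname{Disc}\Bigl(\sum_{j=0}^kc_je_1^{k-j}e_2^j\Bigr)=D_k(c_0,\dots,c_k)\,(e_1\wedge e_2)^{k(k-1)} .
\]
\end{lemma}

\begin{proof}
An element $u\in S^kV$ is a homogeneous polynomial of degree $k$ in $e_1,e_2$, so it is a product of $k$ linear factors; this gives uniqueness. If $u\ne0$, the factors are determined up to order and up to scalars $\kappa_1,\dots,\kappa_k$ with product $1$. Because of the squares, $\prod_{i<j}(\ell_i\wedge\ell_j)^2$ does not depend on the order. Each $\ell_i$ occurs in $k-1$ pairs, so replacing $\ell_i$ by $\kappa_i\ell_i$ multiplies the product by $(\kappa_1\cdots\kappa_k)^{2(k-1)}$. If $u=0$, some factor is zero and, since $k\ge2$, the product is zero. Thus $\operatorname{Disc}$ is well defined and homogeneous of degree $2(k-1)$, and it is nonzero on products of pairwise independent vectors.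

If $c_0\ne0$, write $u=c_0\prod_i(e_1+t_ie_2)$. Then $c_j/c_0=\sigma_j(t)$ is the $j$-th elementary symmetric polynomial, and $\operatorname{Disc}(u)=c_0^{2k-2}\Delta(t)(e_1\wedge e_2)^{k(k-1)}$ with $\Delta(t)=\prod_{i<j}(t_j-t_i)^2$. The polynomial $\Delta$ is symmetric and has degree $2k-2$ in each $t_i$. Such a polynomial is a polynomial of total degree at most $2k-2$ in $\sigma_1,\dots,\sigma_k$: the usual reduction removes the lexicographically leading monomial $t_1^{\nu_1}\cdots t_k^{\nu_k}$ by subtracting a multiple of $\sigma_1^{\nu_1-\nu_2}\sigma_2^{\nu_2-\nu_3}\cdots\sigma_k^{\nu_k}$, which has total degree $\nu_1\le2k-2$ in the $\sigma_j$ and degree $\nu_1$ in each $t_i$. Hence $c_0^{2k-2}\Delta(t)=D_k(c_0,\dots,c_k)$ for a polynomial $D_k$. Finally, both sides of the claimed formula, evaluated on $\ell_1\cdots\ell_k$, are polynomials in the coordinates of $\ell_1,\dots,\ell_k$. They agree on the nonempty open set where $c_0\ne0$, so they agree everywhere.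
\end{proof}

Let $W$ be a bundle of rank $2$ and $L$ a line bundle. Since $\operatorname{Disc}$ is defined without a basis and is homogeneous, the rule $u\otimes t\mapsto\operatorname{Disc}(u)\otimes t^{2(k-1)}$ defines a map
\begin{equation}\label{eq:discbundle}
S^kW\otimes L\to(\det W)^{k(k-1)}\otimes L^{2(k-1)},
\end{equation}
which is nonzero and homogeneous of degree $2(k-1)$ on each fiber. It is holomorphic, because in local holomorphic frames it is given by $D_k$.

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Let $n,r\ge2$. We raise the rank of $W_d$ by adding copies of $\mathcal O(1)$, and we choose $d$ so that the determinant stays negative. Put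
\[
d=r+1,\qquad W=W_d,\qquad E'=W\oplus\mathcal O(1)^{\oplus(r-2)}.
\]
By Proposition~\ref{prop:W},
\begin{equation}\label{eq:det}
\det W\cong\mathcal O(1-r),\qquad\det E'\cong\mathcal O(1-r+r-2)=\mathcal O(-1).
\end{equation}
We raise the dimension by taking a product. Let $X=\mathbb P^2\times\mathbb P^{n-2}$, let $p:X\to\mathbb P^2$ be the projection, and let $E=p^*E'$.

\emph{The bundle $E$ is RC-positive.} Give $E'$ the direct sum of $h_W$ and the standard metrics. By (C2), its curvature at a nonzero vector $(w,b)$ in the direction $v$ is $R^{h_W}(v,\bar v,w,\bar w)+\omega(v,\bar v)|b|^2$. If $w\ne0$, choose $v$ with $R^{h_W}(v,\bar v,w,\bar w)>0$, as in Proposition~\ref{prop:W}; the second term is nonnegative. If $w=0$, then $b\ne0$ and any $v\ne0$ works. So $E'$ is RC-positive. Since $dp$ is surjective at every point, each such $v$ lifts to a tangent vector of $X$, and by (C1) the pulled-back metric on $E$ is RC-positive.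

\emph{Reduction to rank $2$.} Fix $k,m\ge0$ with $(k,m)\ne(1,0)$, and let $F=S^kE\otimes(\det E)^m$. By Lemma~\ref{lem:obstruction} it suffices to find a nonzero form of positive degree on $F$. We have $F=p^*F'$ with $F'=S^kE'\otimes(\det E')^m\cong S^kE'\otimes\mathcal O(-m)$. The natural map $F\to F'$ is surjective and linear on fibers, and the projection $E'\to W$ induces a surjection of $F'$ onto
\[
G=S^kW\otimes\mathcal O(-m).
\]
By (F1) it suffices to find a nonzero form of positive degree on $G$. By (F2) it suffices to find a nonzero holomorphic map $\Phi:G\to\mathcal O(-N)$ over $\mathbb P^2$, homogeneous of positive degree on the fibers, with $N\ge0$.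

\emph{Case $k=0$, $m\ge0$.} Here $G=\mathcal O(-m)$. Take $\Phi$ to be the identity, with $N=m$.

\emph{Case $k=1$, $m\ge1$.} Here $G\cong f_d^*M\otimes\mathcal O(1-m)\subset\mathcal O(1-m)^{\oplus3}$. Take $\Phi(a\otimes t)=a_0t$, with $N=m-1$. It is nonzero over $[0:1:0]$, where \eqref{eq:fiber} allows $a=(1,0,0)$.

\emph{Case $k\ge2$, $m\ge0$.} Take $\Phi$ to be the map \eqref{eq:discbundle} with $L=\mathcal O(-m)$. Its degree is $2(k-1)\ge2$, and by \eqref{eq:det} its target is $\mathcal O(-N)$ with
\[
N=(r-1)k(k-1)+2m(k-1)=(k-1)\bigl((r-1)k+2m\bigr)>0 .
\]
These cases cover all pairs $(k,m)\ne(1,0)$.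
\end{proof}

The excluded pair $(1,0)$ would need $N=-1$ in the second case, and there (F2) does not apply, in agreement with the RC-positivity of $E$.

\begin{proof}[Proof of Theorem~\ref{thm:example}]
For $n=r=2$ the construction above gives $d=3$, $X=\mathbb P^2$ and $E=W_3$, which is $f^*T_{\mathbb P^2}\otimes\mathcal O(-5)$ by \eqref{eq:W3}. Its rank, determinant and positivity were found in Section~\ref{sec:kernel}. The last assertion is the case $m=1$, $k\ge1$ of the proof above.
\end{proof}

\section{Curves, line bundles, and negative powers of the determinant}\label{sec:rest}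

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Let $r=1$. Then $\mathbb P(E^\star)=X$ and $\mathcal O_E(1)=E$, so the hypothesis gives a metric on $E$ whose curvature form has a positive eigenvalue at every point. The induced metric on $S^kE\otimes\det E=E^{k+1}$ has $k+1$ times this curvature, so it is RC-positive.

Let $n=1$. Then $\dim\mathbb P(E^\star)=r$, so the hypothesis gives a metric on $\mathcal O_E(1)$ with positive definite curvature. By the Kodaira embedding theorem, a line bundle with such a metric on a compact complex manifold is ample. A vector bundle $E$ is called \emph{ample} if $\mathcal O_E(1)$ is ample, so $E$ is ample. Then $S^kE\otimes\det E$ is ample \cite{Hartshorne}. An ample bundle on a compact Riemann surface admits a Griffiths positive metric \cite{Umemura}, and a Griffiths positive metric is RC-positive.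
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(c)]
The first implication holds for $n=1$ or $r=1$ by (a). For $n,r\ge2$ the bundle in (b) is weakly RC-positive by Lemma~\ref{lem:RCweak}, and it violates the conclusion by the case $m=1$ of (b).

Now let $n,r\ge2$ and consider the second implication. For $(k,m)=(1,0)$ it is a tautology, and for all other pairs with $m\ge0$ it fails by (b). For $m<0$ we want the determinant to be very positive compared with one quotient of $E$. On $\mathbb P^n$ take
\[
E=\mathcal O(1)\oplus\mathcal O(c)^{\oplus(r-1)},\qquad c\ge\max(k,1).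
\]
With the standard metrics, the curvature at $(a,b)$ in the direction $v$ is $\omega(v,\bar v)(|a|^2+c|b|^2)$, so $E$ is Griffiths positive, hence RC-positive. Since $\det E\cong\mathcal O(1+(r-1)c)$, the projection $E\to\mathcal O(1)$ induces a surjection from $S^kE\otimes(\det E)^m$ onto $\mathcal O(\nu)$, where, by $m\le-1$ and $r\ge2$,
\[
\nu=k+m\bigl(1+(r-1)c\bigr)\le k-1-c<0 .
\]
A nonzero section of $\mathcal O(-\nu)$ is a nonzero form of degree $1$ on $\mathcal O(\nu)$. By (F1) and Lemma~\ref{lem:obstruction}, $S^kE\otimes(\det E)^m$ is not RC-positive.
\end{proof}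

\section{A sufficient condition: positive mean curvature}\label{sec:mean}

The failure comes from the dependence of the positive direction on the vector. It disappears when all vectors of $E_x$ are tested against the same directions. Let $\gamma$ be a Hermitian metric on $X$. The \emph{mean curvature} of $(E,h)$ is the self-adjoint endomorphism $\operatorname{tr}_\gamma R^h=\sum_{i=1}^nR^h(v_i,\bar v_i)$ of $E_x$, where $v_1,\dots,v_n$ is any $\gamma$-unitary basis of $T_xX$.

\begin{proposition}\label{prop:mean}
Suppose that $E$ has a Hermitian metric $h$ and $X$ has a Hermitian metric $\gamma$ such that $\operatorname{tr}_\gamma R^h$ is positive definite at every point. Then for all $k,m\ge0$, not both zero, $S^kE\otimes(\det E)^m$ with the induced metric is RC-positive.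
\end{proposition}

\begin{proof}
Let $R$ be the curvature of the induced metric. By (C4) and the linearity of $\Theta\mapsto\Theta^{(k,m)}$, we have $\sum_iR(v_i,\bar v_i)=(\operatorname{tr}_\gamma R^h)^{(k,m)}$. Each eigenvalue of this endomorphism is a sum of $k+rm\ge1$ eigenvalues of $\operatorname{tr}_\gamma R^h$, so it is positive. Hence $\sum_iR(v_i,\bar v_i,a,\bar a)>0$ for every nonzero $a$, and some term of the sum is positive.
\end{proof}

\begin{remark}\label{rem:uniform}
The same proof, with a sum of one term, gives the same conclusion if at every point $x$ there is a single $v\in T_xX$ for which $R^h(v,\bar v)$ is positive definite. For the bundle $E$ of Theorem~\ref{thm:main}(b), the line bundle $\det E$ is not RC-positive. So, for every Hermitian metric $h$ on $E$, there is a point at which no single direction $v$ is positive for all nonzero vectors of the fiber, and for every $h$ and $\gamma$ the mean curvature fails to be positive definite at some point. In these examples the positive direction necessarily depends on the vector.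
\end{remark}

\begin{thebibliography}{9}

\bibitem{AG}
Andreotti and Grauert, Bull. Soc. Math. France \textbf{90} (1962).

\bibitem{Hartshorne}
Hartshorne, \emph{Ample vector bundles}, Publ. IHES \textbf{29} (1966).

\bibitem{Inayama}
Takahiro Inayama, \emph{From H\"ormander's $L^2$-estimates to partial positivity}, arXiv:2008.08287 (2020).

\bibitem{Umemura}
Umemura, \emph{Some results in the theory of vector bundles}, Nagoya Math. J. \textbf{52} (1973).

\end{thebibliography}
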